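# Almost Sure Frequencies of Broken Records in the Plane

## 1. Half the records break nothing, a quarter break one

Points arrive one after another, independently and uniformly, in the unit square. A new point sets a record if no earlier point lies strictly to its south-west. When it sets a record it may push some older record-holders out of the list, and we say that it breaks them. Look at all records set up to time $n$. What fraction of them broke exactly $k$ older records when they arrived?

Here is the answer one would first guess. Given that the $n$-th point sets a record, the chance that it breaks exactly $k$ of them tends to $2^{-(k+1)}$. So in the long run half of the records should break none, a quarter should break one, an eighth should break two, and this should be seen along almost every single run of the experiment. These notes show that the guess is right, with a rate. Before testing it we fix the definitions.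

**Definition (records).** Let $X^{(1)},X^{(2)},\dots$ be independent and uniform in $(0,1)^2$, with independent uniform coordinates. For $x,y\in\mathbb R^2$ write $x\prec y$ if $x_1<y_1$ and $x_2<y_2$, and $x\succ y$ if $y\prec x$.

* $X^{(n)}$ *sets a record* at time $n$ if $X^{(n)}\not\succ X^{(i)}$ for all $1\le i<n$.
* For $1\le j\le n$, $X^{(j)}$ is a *current record* at time $n$ if $X^{(j)}\not\succ X^{(i)}$ for all $i\in\{1,\dots,n\}$.
* $X^{(n)}$ *breaks $k$ records* if it sets a record and exactly $k$ indices $j<n$ are such that $X^{(j)}$ is a current record at time $n-1$ but not at time $n$.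

Put $K_n=-1$ if $X^{(n)}$ sets no record, and otherwise let $K_n\ge0$ be the number of records it breaks. Let $R_{n,k}=\sum_{i=1}^n\mathbf 1\{K_i=k\}$ for $k\ge0$, let $R_n=\sum_{k\ge0}R_{n,k}$ be the number of records set, and
$$p_{n,k}=\frac{R_{n,k}}{R_n}.$$
Note $R_n\ge R_1=1$. All coordinates of all points are a.s. distinct, and we work on that event.

*A run with six points.* Let the points be, in order of arrival,
$$(0.5,0.5),\ (0.2,0.8),\ (0.7,0.3),\ (0.4,0.4),\ (0.6,0.6),\ (0.1,0.2).$$
The first three are pairwise incomparable, so $K_1=K_2=K_3=0$. The fourth dominates no earlier point and lies below the first point only, so $K_4=1$. The fifth dominates $(0.5,0.5)$, so $K_5=-1$. The sixth lies below the three current records $(0.2,0.8),(0.7,0.3),(0.4,0.4)$, so $K_6=3$. Thus $R_6=5$, $p_{6,0}=3/5$, and $p_{6,1}=p_{6,3}=1/5$.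

**Testing the guess by hand.** Always $K_1=0$. For $n=2$, the point $X^{(2)}$ is below, above, or incomparable to $X^{(1)}$ with probabilities $\frac14,\frac14,\frac12$. So $K_2=1,-1,0$ with these probabilities, and given a record the law is $(\frac23,\frac13)$ on $\{0,1\}$.

For $n=3$, $X^{(3)}\succ X^{(1)}$ has probability $\frac14$, likewise for $X^{(2)}$, and both hold when $X^{(3)}$ is the largest in both coordinates, with probability $\frac19$. So $\mathbb P(K_3\ge0)=1-\frac14-\frac14+\frac19=\frac{11}{18}$.

The event $K_3=2$ says that $X^{(3)}$ is smallest in both coordinates and $X^{(1)},X^{(2)}$ are incomparable: probability $\frac19\cdot\frac12=\frac1{18}$.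

The event $K_3=1$ has two parts. If $X^{(1)},X^{(2)}$ are comparable, then $X^{(3)}$ must lie below both, since only the lower one is current; this has probability $2\cdot\frac1{36}=\frac1{18}$. If they are incomparable, $X^{(3)}$ lies below exactly one of them. Say it lies below $X^{(1)}$. In each coordinate the order is then $A:3<1<2$, or $B:3<2<1$, or $C:2<3<1$. Incomparability requires that exactly one coordinate has order $A$, and "not below $X^{(2)}$" requires an order $C$. That leaves $(A,C)$ and $(C,A)$, probability $\frac2{36}$. Doubling for $X^{(2)}$ gives $\frac19$. Altogether $\mathbb P(K_3=1)=\frac1{18}+\frac19=\frac3{18}$, and $\mathbb P(K_3=0)=\frac{11-3-1}{18}=\frac7{18}$. Given a record, the law of $K_3$ is $(\frac7{11},\frac3{11},\frac1{11})$.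

The ratio of expectations $\mathbb ER_{n,0}/\mathbb ER_n$ is $1,\ \frac67,\ \frac45$ for $n=1,2,3$, and for $k=1$ the ratio is $0,\ \frac17,\ \frac3{17}$. These move toward $\frac12$ and $\frac14$, slowly. The slowness is real: the natural clock here is $\log n$.

**What has to be proved.** The facts $\mathbb P(K_n=k\mid K_n\ge0)\to2^{-(k+1)}$ and $\mathbb ER_{n,k}/\mathbb ER_n\to2^{-(k+1)}$ are averages over runs. They say nothing about one run: in a model where one fair coin, tossed once, decides whether $R_{n,0}=R_n$ for all $n$ or $R_{n,0}=0$ for all $n$, with $R_n$ not affected by the coin, the ratio of expectations is $\frac12$ while $p_{n,0}\in\{0,1\}$ forever. The almost sure statement was posed as a conjecture in James Allen Fill, "Breaking Bivariate Records", arXiv:1901.08232 (2019).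

Notation for the whole talk: $\mathbb N_0=\{0,1,2,\dots\}$, $q_k=2^{-(k+1)}$, and for $B\subseteq\mathbb N_0$
$$q_B=\sum_{k\in B}q_k,\quad R_{n,B}=\sum_{k\in B}R_{n,k},\quad \rho_{n,B}=\mathbb ER_{n,B},\quad S_{n,B}=R_{n,B}-\rho_{n,B},\quad \rho_n=\rho_{n,\mathbb N_0}.$$
A subscript $k$ in place of $B$ means $B=\{k\}$. Further, $\mathcal F_n=\sigma(X^{(1)},\dots,X^{(n)})$, $\ell_n=1+\log n$, $H_n=\sum_{i\le n}1/i$, and $\|\cdot\|$ is the $L^2$ norm. $C$ is an absolute constant that may change from line to line; it never depends on $B,k,m,n$.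

**Theorem 1.** For each $k\ge0$, $p_{n,k}\to2^{-(k+1)}$ a.s. Moreover $R_{n,B}/\big(\tfrac12(\log n)^2\big)\to q_B$ a.s. for every $B\subseteq\mathbb N_0$.

**Theorem 2.**
1. $\operatorname{Var}(S_{n,B}-S_{m,B})\le C(\rho_n-\rho_m)$ for all $0\le m\le n$ and all $B$. In particular $\operatorname{Var}R_{n,B}=O((\log n)^2)$.
2. For every $\varepsilon>0$ and $k\ge0$, a.s. $p_{n,k}-2^{-(k+1)}=O\big((\log\log n)^{3/2+\varepsilon}/\log n\big)$, and a.s. $\sum_{k\ge0}|p_{n,k}-2^{-(k+1)}|=O\big((\log\log n)^{5/2+\varepsilon}/\log n\big)$.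
3. For each $k$: $\log n\,(p_{n,k}-2^{-(k+1)})$ is tight; $\mathbb E(R_{n,k}-q_kR_n)^2\asymp(\log n)^2$; for every $A<\infty$, $\liminf_n\mathbb P(\log n\,|p_{n,k}-2^{-(k+1)}|>A)>0$; and $\limsup_n\log n\,|p_{n,k}-2^{-(k+1)}|=\infty$ a.s.

Here a sequence $Y_n$ is tight if $\sup_n\mathbb P(|Y_n|>x)\to0$ as $x\to\infty$, and $a_n\asymp b_n$ means that $a_n/b_n$ stays between two positive constants (which may depend on $k$) for large $n$. The sum in item 2 is twice the total variation distance between the random law $(p_{n,k})_k$ and $(q_k)_k$, so convergence holds in total variation.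

## 2. The expected counts, by coin flips

This section explains the powers of $2$ and gives the means with error bounds.

Recall that if $\pi_1,\dots,\pi_n$ are i.i.d. uniform, the *relative rank* $\sigma_j$ is the rank of $\pi_j$ among $\pi_1,\dots,\pi_j$ (rank $1$ is the smallest). The map from orderings to $(\sigma_1,\dots,\sigma_n)$ is a bijection onto $\prod_j\{1,\dots,j\}$, and all $n!$ orderings are equally likely. So the $\sigma_j$ are independent and $\sigma_j$ is uniform on $\{1,\dots,j\}$.

**Lemma 1.** $\mathbb P(K_n\ge0)=H_n/n$ and $\sum_{k\ge0}|\mathbb P(K_n=k)-q_kH_n/n|\le1/n$. Hence $\rho_n=\sum_{i\le n}H_i/i\sim\frac12(\log n)^2$, $\rho_n\ge H_n^2/2$, and $|\rho_{n,B}-q_B\rho_n|\le\sum_{k\in B}|\rho_{n,k}-q_k\rho_n|\le H_n$ for all $B$.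

**Step 1: translate $K_n$ into relative ranks.** Order the $n$ points by increasing second coordinate, let $\pi_1,\dots,\pi_n$ be their first coordinates in this order, and let $r$ be the position of $X^{(n)}$. First and second coordinates are independent, so $r$ is uniform on $\{1,\dots,n\}$ and independent of the i.i.d. uniform $(\pi_j)$. The points with smaller second coordinate than $X^{(n)}$ are those at positions $<r$, so $X^{(n)}$ sets a record iff $\sigma_r=1$. Hence $\mathbb P(K_n\ge0)=\frac1n\sum_{r=1}^n\frac1r=\frac{H_n}n$.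

Suppose $\sigma_r=1$. The point at position $j$ is current at time $n-1$ and is broken by $X^{(n)}$ iff
$$j>r,\qquad \pi_j>\pi_r,\qquad \pi_j<\pi_i\ \text{ for all } i<j,\ i\ne r.$$
In that case $\pi_r<\pi_j<\pi_i$ for the other $i<j$, so $\sigma_j=2$ and $\pi_r$ is the minimum of $\pi_1,\dots,\pi_j$; thus no $j'\in(r,j]$ has $\sigma_{j'}=1$. Conversely, if $j>r$, $\sigma_j=2$ and no $j'\in(r,j]$ has $\sigma_{j'}=1$, then the minimum of $\pi_1,\dots,\pi_j$ is still $\pi_r$, it is the only one below $\pi_j$, and the three conditions hold. So $K_n$ is the number of $j>r$ with $\sigma_j=2$ that occur before the first $j'>r$ with $\sigma_{j'}=1$, or before the end.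

In the six-point run with $n=6$ the order by second coordinate gives $\pi=(0.1,0.7,0.4,0.5,0.6,0.2)$, $r=1$, $\sigma=(1,2,2,3,4,2)$. There are three $2$'s and no later $1$, and indeed $K_6=3$.

**Step 2: read off the geometric law and its error.** Let $N_r=\#\{j\in(r,n]:\sigma_j\in\{1,2\}\}$, a sum of independent Bernoulli$(2/j)$ variables, $r<j\le n$. Since $\sigma_j=1$ and $\sigma_j=2$ are equally likely for $j\ge2$, given this set of indices the values $\sigma_j\in\{1,2\}$ are independent fair coin flips, independent of $\sigma_r$. So $K_n$ counts the $2$'s before the first $1$ in $N_r$ fair flips: given $N_r$, the chance of $k$ is $2^{-(k+1)}$ if $N_r>k$, it is $2^{-k}$ if $N_r=k$, and $0$ if $N_r<k$. Therefore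
$$\mathbb P(K_n=k\mid r,\sigma_r=1)=q_k\mathbb P(N_r>k)+2q_k\mathbb P(N_r=k)=q_k\big(1+\mathbb P(N_r=k)-\mathbb P(N_r<k)\big).$$
Since $\sum_{k\ge N}q_k=2^{-N}$,
$$\sum_k\big|\mathbb P(K_n=k\mid r,\sigma_r=1)-q_k\big|\le\sum_kq_k\mathbb P(N_r\le k)=\mathbb E2^{-N_r}=\prod_{j=r+1}^n\Big(1-\frac1j\Big)=\frac rn.$$
Averaging with weight $\frac1n\cdot\frac1r$ gives
$$\sum_k\big|\mathbb P(K_n=k)-q_kH_n/n\big|\le\frac1n\sum_{r=1}^n\frac1r\cdot\frac rn=\frac1n.$$

**Step 3: sum over time.** We have $\rho_n=\sum_{i\le n}H_i/i=\sum_{j\le i\le n}\frac1{ij}=\frac12\big(H_n^2+\sum_{i\le n}i^{-2}\big)$, which gives $\rho_n\ge H_n^2/2$ and $\rho_n\sim\frac12(\log n)^2$. Summing the errors $1/i$ gives the last claim. $\square$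

## 3. Dependent record indicators and the random compensator

**Independence is false.** For records of a one-dimensional i.i.d. sequence the record indicators are independent (they are $\mathbf 1\{\sigma_j=1\}$), and a law of large numbers for $R_n$ follows. A sensible person tries this here. It fails at once. The event $K_2=-1$ is $X^{(1)}\prec X^{(2)}$; on it, $X^{(3)}$ sets a record iff $X^{(3)}\not\succ X^{(1)}$. Hence
$$\mathbb P(K_2=-1,K_3\ge0)=\tfrac14-\mathbb P(X^{(1)}\text{ smallest of three in both coordinates})=\tfrac14-\tfrac19=\tfrac{10}{72},$$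
while $\mathbb P(K_2=-1)\,\mathbb P(K_3\ge0)=\frac14\cdot\frac{11}{18}=\frac{11}{72}$.

**The martingale attempt.** The next try is to subtract conditional probabilities. Put $A_{n,B}=\mathbb P(K_{n+1}\in B\mid\mathcal F_n)$. Then, since $\mathbb EA_{i-1,B}=\mathbb P(K_i\in B)$,
$$S_{n,B}-S_{m,B}=\sum_{i=m+1}^n\big(\mathbf 1\{K_i\in B\}-A_{i-1,B}\big)+\sum_{i=m}^{n-1}\big(A_{i,B}-\mathbb EA_{i,B}\big).\tag{1}$$
The first sum consists of martingale differences, which are orthogonal, so its variance is
$$\sum_{i=m+1}^n\mathbb E[A_{i-1,B}(1-A_{i-1,B})]\le\sum_{i=m+1}^n\mathbb P(K_i\in B)\le\rho_n-\rho_m.\tag{2}$$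
That is as small as for independent indicators. The attempt stops at the second sum, because $A_{i,B}$ is random. For instance $A_{1,\mathbb N_0}=1-(1-X^{(1)}_1)(1-X^{(1)}_2)$. For large $i$, $\mathbb E A_{i,\mathbb N_0}=H_{i+1}/(i+1)$. If we only knew that the standard deviation of $A_{i,B}$ is at most of the order of this mean, the triangle inequality would bound the standard deviation of the second sum by a multiple of $\sum_{i\le n}H_i/i$, which is of order $(\log n)^2$, the order of $\mathbb ER_n$ itself. No conclusion.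

A worst-case bound on the effect of one point is useless too: for $P=\{(1-\eta,1-\eta)\}$ the set of positions where a new point would set a record has area $1-\eta^2$, and adding the single point $(\eta,\eta)$ cuts it to $1-(1-\eta)^2$. For small $\eta$ it drops from near $1$ to near $0$.

**The way past this.** Such damage is rare. A new point $x$ can change the status of a position $z$ only if a certain rectangle with corner at the coordinatewise maximum of $z$ and $x$ is empty of points. The chance of that can be computed, and its mean square is small enough to control all covariances of the $A_{i,B}$. A pleasant feature is that the same bound works for every $B$ at once.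

## 4. One new point changes the conditional probabilities very little

For a finite $P\subset(0,1)^2$ and $z\in(0,1)^2$ put
$$Q(z)=\{y\in(0,1)^2:y\prec z\},\qquad E(P)=\{z:Q(z)\cap P=\emptyset\},\qquad M(P)=\{w\in P:Q(w)\cap P=\emptyset\}.$$
So $E(P)$ is where a new point would set a record, and $M(P)$ is the set of current records. Put $\kappa_P(z)=\#\{w\in M(P):w\succ z\}$ if $z\in E(P)$, and $\kappa_P(z)=-1$ otherwise. With $A_B(P)=\mathrm{Leb}\{z\in(0,1)^2:\kappa_P(z)\in B\}$ we have $A_{n,B}=A_B(\{X^{(1)},\dots,X^{(n)}\})$. Write $z\vee x$ for the coordinatewise maximum.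

*Example.* Let $P=\{(0.5,0.5),(0.2,0.8),(0.7,0.3)\}$, so $M(P)=P$, and add $x=(0.4,0.4)$. At $z=(0.6,0.6)$ both values are $-1$. At $z=(0.1,0.2)$ both are $3$: one record is replaced by another. At $z=(0.3,0.45)$ the value drops from $1$ to $0$, since $(0.5,0.5)$ leaves the list. Here $z\vee x=(0.4,0.45)$, and $Q(z\vee x)$ contains no point of $P$. That emptiness is forced:

**Lemma 2.** If $\kappa_{P\cup\{x\}}(z)\ne\kappa_P(z)$, then $Q(z\vee x)\cap P=\emptyset$. Hence $|A_B(P\cup\{x\})-A_B(P)|\le\mathrm{Leb}\{z:Q(z\vee x)\cap P=\emptyset\}$.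

*Proof.* We may take $x\notin P$. We first narrow down $z$ and $x$. If $z\notin E(P)$, both values are $-1$; so $z\in E(P)$. If $x\notin E(P)$, say $x\succ p\in P$, then $M(P\cup\{x\})=M(P)$: the point $x$ is not minimal, and any $w\succ x$ was already $\succ p$. Also $z\succ x$ would give $z\succ p$, contradicting $z\in E(P)$. So nothing changes. Hence $x\in E(P)$ as well.

Now three cases. If $z\succ x$, then $z\vee x=z$ and $Q(z)\cap P=\emptyset$. If $z\prec x$, then $z\vee x=x$ and $Q(x)\cap P=\emptyset$. Otherwise $z,x$ are incomparable. Then $z\in E(P\cup\{x\})$ and, since $x\in E(P)$,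
$$M(P\cup\{x\})=\big(M(P)\setminus\{w:w\succ x\}\big)\cup\{x\},\qquad x\not\succ z.$$
So the count changes only if some $w\in M(P)$ with $w\succ z$ is removed, that is, $w\succ x$ and $w\succ z$. Then $z\vee x\prec w$, so $Q(z\vee x)\subseteq Q(w)$, which contains no point of $P$ because $w\in M(P)$.

The second claim follows because the indicators of $\kappa\in B$ before and after can differ only where $\kappa$ changes. $\square$

**Lemma 3.** $\|A_{n,B}-A_{n-1,B}\|^2\le C\,\ell_n\,n^{-3}$ for all $n\ge1$ and all $B$.

**Step 1: reduce to an integral.** For $n=1$ the difference is at most $1=\ell_1$. Let $n\ge2$, $\mu=(n-1)/2$, and apply Lemma 2 with $P=\{X^{(1)},\dots,X^{(n-1)}\}$ and $x=X^{(n)}$. Squaring the Lebesgue measure gives a double integral over $z,z'$, and Fubini gives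
$$\|A_{n,B}-A_{n-1,B}\|^2\le\int dx\iint dz\,dz'\;\mathbb P\big(\text{no }X^{(i)},\ i<n,\text{ in }Q(z\vee x)\cup Q(z'\vee x)\big).$$
If $s,s'$ are the areas of the two rectangles, the probability is at most
$$(1-\max(s,s'))^{n-1}\le e^{-(n-1)\max(s,s')}\le e^{-\mu(s+s')}.$$
The bound factorizes, so the left side is at most $\int_{(0,1)^2}g(x)^2dx$ with $g(x)=\int_{(0,1)^2}e^{-\mu(z_1\vee x_1)(z_2\vee x_2)}dz$.

**Step 2: bound $g$ by a function of the product $x_1x_2$.** Put $s=\mu x_1x_2$ and split the domain of $z$.

* $z_1\le x_1$, $z_2\le x_2$ contributes $x_1x_2e^{-s}=\mu^{-1}se^{-s}$.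
* $z_1>x_1$, $z_2\le x_2$ contributes at most $x_2\int_{x_1}^\infty e^{-\mu tx_2}dt=\mu^{-1}e^{-s}$. By symmetry the same holds for $z_1\le x_1$, $z_2>x_2$.
* $z_1>x_1$, $z_2>x_2$ contributes at most $\int_{x_1}^\infty\int_{x_2}^\infty e^{-\mu tv}\,dv\,dt=\int_{x_1}^\infty\frac{e^{-\mu tx_2}}{\mu t}dt=\mu^{-1}E_1(s)$, where $E_1(s)=\int_s^\infty e^{-t}t^{-1}dt$.

So $g(x)\le\mu^{-1}h(\mu x_1x_2)$ with $h(s)=(s+2)e^{-s}+E_1(s)$. For $s\le1$ we have $E_1(s)\le\int_s^1\frac{dt}t+\int_1^\infty e^{-t}dt\le1+\log\frac1s$, and for $s\ge1$, $E_1(s)\le e^{-s}$. Hence $\int_0^\infty h(s)^2\big(1+\log^+\tfrac1s\big)ds<\infty$.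

**Step 3: integrate over $x$.** The product of two independent uniforms has density $\log(1/p)$ on $(0,1)$. Hence
$$\int g^2\le\mu^{-2}\int_0^1h(\mu p)^2\log\frac1p\,dp=\mu^{-3}\int_0^\mu h(s)^2\log\frac\mu s\,ds\le\mu^{-3}\Big(\log^+\mu\int_0^\infty h^2+\int_0^1h^2\log\frac1s\,ds\Big).$$
Since $\mu\ge n/4$ for $n\ge2$, this is at most $C\ell_nn^{-3}$. $\square$

## 5. Covariances of the conditional probabilities and the variance bound

This section turns the one-point bound into a bound on the second sum of (1).

**Lemma 4.** For $1\le i\le j$, $|\operatorname{Cov}(A_{i,B},A_{j,B})|\le C\sqrt{\ell_i\ell_j}\,i^{-1/2}j^{-3/2}$.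

*Proof.* We expand both variables along the arrival of points. For $f\in L^2$ let $D_lf=\mathbb E[f\mid\mathcal F_l]-\mathbb E[f\mid\mathcal F_{l-1}]$. Then $A_{i,B}-\mathbb EA_{i,B}=\sum_{l\le i}D_lA_{i,B}$, likewise for $j$, and $\mathbb E[D_lf\,D_{l'}f']=0$ for $l\ne l'$. So
$$\operatorname{Cov}(A_{i,B},A_{j,B})=\sum_{l\le i}\mathbb E[D_lA_{i,B}\,D_lA_{j,B}].$$
Next we bound $D_lA_{j,B}$ by deleting the $l$-th point. Let $f=A_{j,B}$ and $f^{(l)}=A_B(\{X^{(a)}:a\le j,\ a\ne l\})$. As $f^{(l)}$ does not involve $X^{(l)}$, independence gives $\mathbb E[f^{(l)}\mid\mathcal F_l]=\mathbb E[f^{(l)}\mid\mathcal F_{l-1}]$, that is, $D_lf^{(l)}=0$. Therefore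
$$\|D_lf\|=\|D_l(f-f^{(l)})\|\le\|\mathbb E[f-f^{(l)}\mid\mathcal F_l]\|\le\|f-f^{(l)}\|,$$
where the first inequality holds because $D_l\phi$ is $\mathbb E[\phi\mid\mathcal F_l]$ minus its orthogonal projection onto $L^2(\mathcal F_{l-1})$. The function $A_B$ depends only on the set of points, so by exchangeability $\|f-f^{(l)}\|=\|A_{j,B}-A_{j-1,B}\|\le(C\ell_jj^{-3})^{1/2}$ by Lemma 3. The same holds with $i$ in place of $j$. By Cauchy–Schwarz, summing over the $i$ values of $l$ gives $i\cdot C\sqrt{\ell_ii^{-3}\,\ell_jj^{-3}}$. $\square$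

**Proposition 5 (Theorem 2.1).** $\operatorname{Var}(S_{n,B}-S_{m,B})\le C(\rho_n-\rho_m)$ for all $0\le m\le n$ and all $B$.

*Proof.* By (2) the first sum in (1) has variance at most $\rho_n-\rho_m$. In the second sum the $i=0$ term vanishes, because $A_{0,B}$ is a constant. For $j\ge i\ge1$, using $\ell_i\ge1$ and $1+\log y\le2\sqrt y$ for $y\ge1$,
$$\ell_j=\ell_i+\log\tfrac ji\le\ell_i\big(1+\log\tfrac ji\big)\le2\ell_i\,(j/i)^{1/2}.$$
Since $\sum_{j\ge i}j^{-5/4}\le i^{-5/4}+4i^{-1/4}\le5i^{-1/4}$,
$$\sum_{j\ge i}\sqrt{\ell_j}\,j^{-3/2}\le\sqrt{2\ell_i}\,i^{-1/4}\sum_{j\ge i}j^{-5/4}\le C\sqrt{\ell_i}\,i^{-1/2}.$$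
By Lemma 4 the variance of the second sum is at most
$$2\sum_{i=\max(m,1)}^{n-1}\sum_{j\ge i}C\sqrt{\ell_i\ell_j}\,i^{-1/2}j^{-3/2}\le C\sum_{i=\max(m,1)}^{n-1}\frac{\ell_i}i.$$
Finally $\ell_i\le2H_{i+1}$ (both $1$ and $\log i$ are at most $H_{i+1}$) and $\frac1i\le\frac2{i+1}$, so the last sum is at most $4\sum_{i=m+1}^nH_i/i=4(\rho_n-\rho_m)$. Conclude with $\operatorname{Var}(U+V)\le2\operatorname{Var}U+2\operatorname{Var}V$. With $m=0$, $\operatorname{Var}R_{n,B}\le C\rho_n=O((\log n)^2)$. $\square$

*Remark.* Lemma 4 with $i=j$ gives $\operatorname{Var}A_{i,B}\le C\ell_ii^{-2}$. With only this and the triangle inequality, the second sum in (1) for $m=0$ has standard deviation at most $C+C\sum_{i<n}\sqrt{\ell_i}/i\le C\ell_n^{3/2}$, which is already $o((\log n)^2)$. The covariances are what bring it down to $C\ell_n$, the order in Theorem 2.1.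

## 6. From variances to almost sure convergence along the clock $\rho_n$

This section proves Theorem 1: Chebyshev and Borel–Cantelli along a sparse subsequence, then monotonicity in between. The right clock is $\rho_n$. For integers $r\ge1$ let $N(r)=\min\{n:\rho_n\ge r\}$. As $\rho_n-\rho_{n-1}=H_n/n\le1$,
$$r\le\rho_{N(r)}<r+1,\tag{3}$$
and so $N$ is strictly increasing.

**Step 1: convergence along $N(r^2)$.** Fix $B$ and $\eta>0$. By Proposition 5 with $m=0$, Chebyshev and (3), $\mathbb P(|S_{N(r^2),B}|>\eta r^2)\le C(r^2+1)/(\eta^2r^4)$, which is summable in $r$. By Borel–Cantelli, over rational $\eta$, $S_{N(r^2),B}/r^2\to0$ a.s. By Lemma 1, $|\rho_{n,B}/\rho_n-q_B|\le H_n/\rho_n\le2/H_n\to0$, and $\rho_{N(r^2)}/r^2\to1$ by (3). Hence $R_{N(r^2),B}/r^2\to q_B$ a.s.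

**Step 2: fill the gaps.** Both $R_{\cdot,B}$ and $\rho_\cdot$ are nondecreasing. For $N(r^2)\le n\le N((r+1)^2)$,
$$\frac{R_{N(r^2),B}}{(r+1)^2+1}\le\frac{R_{n,B}}{\rho_n}\le\frac{R_{N((r+1)^2),B}}{r^2},$$
and both bounds tend to $q_B$ a.s. So $R_{n,B}/\rho_n\to q_B$ a.s., and $\rho_n\sim\frac12(\log n)^2$.

**Step 3: divide.** With $B=\{k\}$ and $B=\mathbb N_0$ we get $p_{n,k}=\dfrac{R_{n,k}/\rho_n}{R_n/\rho_n}\to q_k=2^{-(k+1)}$ a.s. This proves Theorem 1. $\square$

## 7. Dyadic chaining and the rate

Here we prove Theorem 2.2. A subsequence loses too much, so we control the maximum of $|S_{N(r),B}|$ over dyadic blocks of $r$. Proposition 5 is strong enough for this because it bounds all increments. For $p\ge1$ let $V_{p,B}=\max_{2^p\le r\le2^{p+1}}|S_{N(r),B}|$.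

**Step 1: a maximal inequality, $\mathbb EV_{p,B}^2\le C(p+1)^22^p$.** For $r\in(2^p,2^{p+1}]$ write $r-2^p$ in binary and lay down the powers of two in decreasing order. This partitions $[2^p,r]$ into intervals of the form $[2^p+j2^q,2^p+(j+1)2^q]$ with $0\le j<2^{p-q}$, at most one for each $0\le q\le p$. Hence $|S_{N(r),B}-S_{N(2^p),B}|\le\sum_{q=0}^pM_q$, where $M_q$ is the maximum over $0\le j<2^{p-q}$ of the absolute increment of $S_{N(\cdot),B}$ over such an interval. By Proposition 5 and (3), for $r'>r$ the increment from $r$ to $r'$ has variance at most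
$$C(\rho_{N(r')}-\rho_{N(r)})\le C(r'-r+1)\le2C(r'-r).$$
Bounding a maximum of squares by their sum, $\mathbb EM_q^2\le2^{p-q}\cdot2C2^q=2C2^p$. By Cauchy–Schwarz $\mathbb E(\sum_qM_q)^2\le(p+1)\sum_q\mathbb EM_q^2\le2C(p+1)^22^p$. Together with $\mathbb ES_{N(2^p),B}^2\le C(2^p+1)$ this proves the bound.

**Step 2: pass to all $n$.** Let $N(r)\le n<N(r+1)$ with $2^p\le r<2^{p+1}$. Since $R_{\cdot,B}$ and $\rho_{\cdot,B}$ are nondecreasing,
$$R_{N(r),B}-\rho_{N(r+1),B}\le S_{n,B}\le R_{N(r+1),B}-\rho_{N(r),B},$$
so
$$|S_{n,B}|\le2V_{p,B}+\big(\rho_{N(r+1),B}-\rho_{N(r),B}\big).\tag{4}$$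
The last term is at most $\rho_{N(r+1)}-\rho_{N(r)}\le2$. Summed over the sets $B$ of a partition of $\mathbb N_0$, these terms add up to $\rho_{N(r+1)}-\rho_{N(r)}$, so their total is at most $2$ as well. For such $n$, $2^p\le\rho_n\le2^{p+1}+1$, so $\log n\asymp2^{p/2}$ and $p\sim2\log_2\log n$.

**Step 3: fixed $k$.** By Chebyshev $\mathbb P(V_{p,B}>2^{p/2}p^{3/2+\varepsilon})\le Cp^{-1-2\varepsilon}$, which is summable. By Borel–Cantelli and (4), a.s. $S_{n,B}=O(2^{p/2}p^{3/2+\varepsilon})=O(\log n\,(\log\log n)^{3/2+\varepsilon})$. Use this for $B=\{k\}$ and $B=\mathbb N_0$ in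
$$R_{n,k}-q_kR_n=S_{n,k}-q_kS_{n,\mathbb N_0}+(\rho_{n,k}-q_k\rho_n),\tag{5}$$
whose last term is at most $H_n$ in absolute value by Lemma 1. Divide by $R_n\sim\frac12(\log n)^2$.

**Step 4: all $k$ together.** On block $p$ we cut at $k=p$ and treat the tail as one set. Let $T_p=\{k:k>p\}$ and $\mathcal B_p=\{\{0\},\dots,\{p\},T_p\}$, a partition of $\mathbb N_0$ into $p+2$ sets, and $V_p=\sum_{B\in\mathcal B_p}V_{p,B}$. By Minkowski and Step 1, $\mathbb EV_p^2\le C(p+2)^42^p$. Chebyshev gives $\mathbb P(V_p>2^{p/2}p^{5/2+\varepsilon})\le C(p+2)^4p^{-5-2\varepsilon}$, summable. So a.s. $V_p\le2^{p/2}p^{5/2+\varepsilon}$ for all large $p$, and by (4)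
$$|S_{n,\mathbb N_0}|\le\sum_{B\in\mathcal B_p}|S_{n,B}|\le2V_p+2.$$
For $k\le p$ use (5). For the tail,
$$\sum_{k>p}|R_{n,k}-q_kR_n|\le R_{n,T_p}+q_{T_p}R_n\le|S_{n,T_p}|+|\rho_{n,T_p}-q_{T_p}\rho_n|+q_{T_p}(\rho_n+R_n).$$
Adding up,
$$\sum_k|R_{n,k}-q_kR_n|\le\sum_{k\le p}\big(|S_{n,k}|+|\rho_{n,k}-q_k\rho_n|+q_k|S_{n,\mathbb N_0}|\big)+|S_{n,T_p}|+|\rho_{n,T_p}-q_{T_p}\rho_n|+q_{T_p}(\rho_n+R_n).$$
Here $q_{T_p}=2^{-(p+1)}$ and $\rho_n+R_n=O(2^p)$ a.s., so the last term is $O(1)$. The terms with $\rho_{n,k}$ and $\rho_{n,T_p}$ total at most $2H_n=O(2^{p/2})$ by Lemma 1. The terms with $S$ total at most $2(2V_p+2)$. So the sum is a.s. $O(2^{p/2}p^{5/2+\varepsilon})=O(\log n\,(\log\log n)^{5/2+\varepsilon})$. Divide by $R_n$. This proves Theorem 2.2. $\square$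

## 8. Swapping comparable pairs: the order $1/\log n$ cannot be improved

Fix $k$, and put $Z_n=R_{n,k}-q_kR_n$, so $p_{n,k}-q_k=Z_n/R_n$. Put $\delta=\mathbf 1\{k=1\}-q_k$; as $0<q_k\le\frac12$, $\delta\ne0$.

**Upper bounds in Theorem 2.3.** By (5), Proposition 5 and Lemma 1, $\mathbb EZ_n^2=O((\log n)^2)$. So $Z_n/\log n$ is bounded in $L^2$, and $\log n\,(p_{n,k}-q_k)=\frac{(\log n)^2}{R_n}\cdot\frac{Z_n}{\log n}$ is tight because $(\log n)^2/R_n\to2$ a.s.

For lower bounds the decomposition (1) does not help directly: a lower bound for the variance of one of its two sums gives none for the total, as they could cancel. Instead we find about $(\log n)^2$ independent fair bits inside the process, each of which moves $Z_n$ by exactly $\delta$. A bit is the order of arrival of two nearby comparable points $b\prec a$. If $a$ comes first, $b$ breaks $a$. If $b$ comes first, $a$ sets no record. The surroundings must be such that nothing else notices the order.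

For $u,v\ge1$ let $C_{u,v}=(2^{-u},2^{1-u}]\times(2^{-v},2^{1-v}]$; these cells partition $(0,1]^2$.

**Definition (good cell).** Let $g=(u,v)$ with $u,v\ge2$ and $T=2^{u+v}$. Use rescaled coordinates $(2^uz_1,2^vz_2)$, in which $C_{u,v}$ is $(1,2]^2$. Let $\Gamma=(0,4]^2\setminus(2,4]^2$, of unscaled area $12/T$. Call $g$ *good* if exactly four of $X^{(1)},\dots,X^{(T)}$ lie in $\Gamma$, namely

* one point $c\in(2,4]\times(0,1]$ and one point $d\in(0,1]\times(2,4]$, both with index $\le T/2$;
* two points $a,b\in(1,2]^2$, with indices in $(T/2,T]$ and $b\prec a$.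

*Example.* Take $u=v=2$, so $T=16$, and $(0,4]^2$ is the whole unit square. The cell is good if among the first $16$ points there is one in $(\frac12,1]\times(0,\frac14]$ and one in $(0,\frac14]\times(\frac12,1]$, both among the first eight, then two comparable points in $(\frac14,\frac12]^2$ among the last eight, and the other twelve are in $(\frac12,1]^2$.

**Step 1: good cells have probability bounded below.** Choosing the indices of $c$ and $d$, then the index pair of $a,b$, and noting that two independent uniform points of a square are comparable with probability $\frac12$,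
$$\mathbb P(g\text{ good})=\frac T2\Big(\frac T2-1\Big)\binom{T/2}2\Big(\frac2T\Big)^2\Big(\frac1T\Big)^2\frac12\Big(1-\frac{12}T\Big)^{T-4}.$$
This is positive for every $T=2^{u+v}\ge16$ and tends to $e^{-12}/16$ as $T\to\infty$. So it is at least some absolute $c_0>0$.

**Step 2: swapping a pair changes one value of $K$ only.** Let $g$ be good and let $t_1<t_2$ be the indices of its pair. Compare the configuration "$ab$" ($a$ at time $t_1$, $b$ at $t_2$) with "$ba$", all other points being equal.

**Swap claim.** $K_i$ is the same in both for $i\ne t_1,t_2$, and $(K_{t_1},K_{t_2})=(m,1)$ in $ab$ and $(m,-1)$ in $ba$, with the same $m\ge0$.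

*Proof.* We need two observations about a point $w$ that is among the first $T$ and is not $a$ or $b$.

(i) *If $w\succ a$ or $w\succ b$, then $w\succ c$, or $w\succ d$, or $w\in(2,4]^2$; in the last case $w\succ a$ and $w\succ b$.* Both rescaled coordinates of $w$ exceed $1$. If $w_1>4$, then $w\succ c$. If $w_2>4$, then $w\succ d$. Otherwise $w\in(1,4]^2$. The points in $\Gamma$ are $a,b,c,d$, and $c,d$ each have a coordinate $\le1$, so $w\notin\Gamma$. Thus $w\in(2,4]^2$, and it dominates every point of $(1,2]^2$, as coordinates are distinct.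

(ii) *Neither $w\prec a$ nor $w\prec b$.* Such a $w$ would lie in $(0,2]^2\subset\Gamma$, so it would be $c$ or $d$; but each of these has a coordinate exceeding $2$.

Before $t_1$ the configurations agree. At $t_1$ the arriving point $e\in\{a,b\}$ sets a record, by (ii). A current record $w\succ e$ cannot dominate $c$ or $d$, which arrived earlier, so $w\in(2,4]^2$ by (i). Conversely every current record in $(2,4]^2$ dominates $e$. So the set of broken records is the same for $e=a$ and $e=b$; its size is $m$. The set of current records becomes $S\cup\{e\}$ with the same $S$ in both configurations.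

Let $t_1<i<t_2$ and $z=X^{(i)}$. If $z\succ a$ or $z\succ b$, then by (i) $z$ dominates $c$, or $d$, or both of $a,b$; so it sets no record in either configuration. Otherwise $z$ dominates neither $a$ nor $b$, and its record status is the same in both. If it sets a record, it does not break $e$, by (ii), and it breaks the same elements of $S$. So $K_i$ agrees, and the current set is again of the form $S\cup\{e\}$ with a common (new) $S$.

At $t_2$ in $ab$: $b$ sets a record, by (ii) and since $a\not\prec b$. It breaks $a$. Any other current $w\succ b$ would by (i) dominate $c$, $d$ or $a$, all present, which is impossible for a current record. So $K_{t_2}=1$, and the current set is $S\cup\{b\}$. In $ba$: $a\succ b$, so $K_{t_2}=-1$, and the current set is $S\cup\{b\}$. From then on, the past points and the current records agree, so all later $K_i$ agree. $\square$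

Thus passing from $ba$ to $ab$ adds one record, with $K=1$, and raises $Z_n$ by $\mathbf 1\{k=1\}-q_k=\delta$, whenever $T\le n$.

**Step 3: the swaps of different cells do not interfere.** Let $L=\lfloor\log_2n\rfloor$, let $\mathcal J$ be the set of $g=(u,v)$ with $u,v\ge2$ and $u+v\le L$, and $J=|\mathcal J|=\frac{(L-2)(L-3)}2\sim\frac{L^2}2$ (for $L\ge3$). For these $g$, $T\le n$. Let $\omega=(X^{(1)},\dots,X^{(n)})$, let $\mathcal G=\mathcal G(\omega)\subseteq\mathcal J$ be the set of good cells, $N=|\mathcal G|$, and for $g\in\mathcal G$ let $I_g=\{t_1,t_2\}$ be the set of time indices of its pair.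

Swapping the pair of a good $g=(u,v)$ exchanges two points that lie in the same cell $C_{u,v}$ and whose indices lie in the same dyadic window $(2^{u+v-1},2^{u+v}]$. We claim that $\mathcal G$, all $I_{g'}$, and all unordered pairs are unchanged. For $g'=(u',v')$, each region in the definition of "good" is a union of cells: $\Gamma$ is the union of the $C_{\alpha,\beta}$ with $\alpha\ge u'-1$, $\beta\ge v'-1$, except $C_{u'-1,v'-1}$; the region for $c$ is the union of the $C_{u'-1,\beta}$ with $\beta\ge v'+1$; the one for $d$ is the union of the $C_{\alpha,v'-1}$ with $\alpha\ge u'+1$; the last one is $C_{g'}$. Each index range is a union of $\{1\}$ and dyadic windows $(2^{s-1},2^s]$. So apart from comparability of the pair, goodness of $g'$ depends only on the numbers of points in cells with indices in windows, and the swap keeps these. If $g'\ne g$, then $C_{g'}$ is disjoint from $C_g$, so its points and their indices are untouched. If $g'=g$, the unordered pair and $I_g$ are untouched. This proves the claim.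

For $F\subseteq\mathcal J$ let $\tau_F$ be the map that swaps the pairs of all $g\in F\cap\mathcal G$. The pairs are disjoint, so the swaps commute, and by the claim $\tau_F$ is an involution. Cut the configuration space into the finitely many sets on which $\mathcal G$ and $(I_g)_{g\in\mathcal G}$ are constant. Each is mapped to itself by $\tau_F$, which acts there as a fixed permutation of the i.i.d. coordinates. So $\tau_F$ preserves the law of $\omega$.

**Step 4: independent fair bits.** For $g\in\mathcal G$ let $\epsilon_g=1$ if its pair is in order $ab$, and $\epsilon_g=0$ if it is in order $ba$. Let $F$ be a uniformly random subset of $\mathcal J$, independent of $\omega$, and $\omega'=\tau_F(\omega)$. Then $\omega'$ has the same law as $\omega$ and $\mathcal G(\omega')=\mathcal G(\omega)$. The bit $\epsilon_g(\omega')$ equals $\epsilon_g(\omega)$ if $g\notin F$ and is flipped if $g\in F$. So conditionally on $\omega$, the $\epsilon_g(\omega')$, $g\in\mathcal G$, are i.i.d. fair bits. Let $\omega_0$ be obtained from $\omega$ by putting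 all good pairs in order $ba$. Apply the swap claim to one pair after another; by Step 3 all cells of $\mathcal G$ stay good. This gives
$$Z_n(\omega')=\mu+\delta\Big(\sum_{g\in\mathcal G}\epsilon_g(\omega')-\frac N2\Big),\qquad \mu=Z_n(\omega_0)+\frac{\delta N}2,\quad\text{with }\mu,N\text{ functions of }\omega.\tag{6}$$

**Step 5: the second moment.** The conditional variance of (6) given $\omega$ is $\delta^2N/4$. Since $Z_n(\omega')$ has the law of $Z_n$ and $\mathbb EN\ge c_0J$,
$$\mathbb EZ_n^2\ge\frac{\delta^2}4\mathbb EN\ge\frac{\delta^2c_0J}4\ge c_k(\log n)^2$$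
for large $n$, with $c_k>0$ depending only on $k$. With the upper bound, $\mathbb E(R_{n,k}-q_kR_n)^2\asymp(\log n)^2$.

**Step 6: deviations beyond any multiple of $1/\log n$ keep positive probability.** From $N\le J$ we get $c_0J\le\mathbb EN\le\frac{c_0J}2+J\,\mathbb P(N\ge\frac{c_0J}2)$, so $\mathbb P(N\ge c_0J/2)\ge c_0/2$. Next, if $\xi$ is symmetric and $\mu$ is a constant, then $\mathbb P(|\mu+\xi|>x)\ge\frac12\mathbb P(|\xi|>x)$: when $|\xi|>x$, one of $|\mu+\xi|$, $|\mu-\xi|$ exceeds $x$, and these two have the same law. Apply this given $\omega$ in (6): for any $A<\infty$,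
$$\mathbb P(|Z_n|>A\log n)\ge\frac12\,\mathbb E\Big[\mathbf 1\{N\ge c_0J/2\}\;\mathbb P\Big(\Big|\mathrm{Bin}(N,\tfrac12)-\tfrac N2\Big|>A|\delta|^{-1}\log n\;\Big|\;N\Big)\Big].$$
Since $J\sim\frac12(\log_2n)^2$, on $\{N\ge c_0J/2\}$ we have $A|\delta|^{-1}\log n\le A'\sqrt N$ for large $n$, where $A'$ depends only on $A,\delta,c_0$. By the central limit theorem $\mathbb P(|\mathrm{Bin}(N,\frac12)-\frac N2|>A'\sqrt N)$ tends to $\mathbb P(|G|>2A')>0$ as $N\to\infty$, with $G$ standard normal. As $c_0J/2\to\infty$, the inner probability is bounded below by a positive constant for large $n$. Hence $\liminf_n\mathbb P(|Z_n|>A\log n)>0$ for every $A$. Finally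
$$\log n\,|p_{n,k}-q_k|=\frac{(\log n)^2}{R_n}\cdot\frac{|Z_n|}{\log n},\qquad\frac{(\log n)^2}{R_n}\to2\ \text{ a.s.,}$$
so $\mathbb P\big((\log n)^2/R_n>1\big)\to1$, and $\liminf_n\mathbb P(\log n\,|p_{n,k}-2^{-(k+1)}|>A)>0$.

**Step 7: the almost sure limsup is infinite.** Let $\Lambda=\limsup_n|Z_n|/\log n$. By Fatou applied to complements, for every $A$,
$$\mathbb P(\Lambda\ge A)\ge\limsup_n\mathbb P(|Z_n|>A\log n)>0.$$
Recall the Hewitt–Savage zero–one law: a function of an i.i.d. sequence that is invariant under permutations of finitely many terms is a.s. constant. Permuting $X^{(1)},\dots,X^{(m)}$ leaves $K_i$ unchanged for $i>m$, because at times $\ge m$ the collection of past points, and hence the current records, is unchanged. So it changes $Z_n$ by at most $2m$, and $\Lambda$ does not change. Hence $\Lambda$ is a.s. constant in $[0,\infty]$. Being at least $A$ with positive probability for every $A$, the constant is $\infty$. Multiplying by $(\log n)^2/R_n\to2$ gives $\limsup_n\log n\,|p_{n,k}-2^{-(k+1)}|=\infty$ a.s. This completes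 the proof of Theorem 2.3. $\square$
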